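\title{Tits homomorphisms of Artin monoids need not be injective}

\begin{abstract}
Let $T_i$, $i\in I$, be the generators of the Artin monoid $\mathrm{Br}^+(M)$ of a Coxeter matrix $M$, and let $d_i$ be positive integers. The shortest braid relations between pairs of powers $T_i^{d_i}$ define a Coxeter matrix $M_{\mathbf d}$ and a Tits homomorphism $\mathrm{Br}^+(M_{\mathbf d})\to\mathrm{Br}^+(M)$. We show that it need not be injective: it is injective in rank at most two, but not for $M=A_3$, $\mathbf d=(1,2,1)$. The obstruction is a central element in the image. We turn this into a criterion, obtain from it counterexamples $\mathrm{Br}^+(\tilde B_n)\to\mathrm{Br}^+(D_{n+1})$ and $\mathrm{Br}^+(\tilde G_2)\to\mathrm{Br}^+(A_3)$, and decide injectivity in type $A_n$ for a class of exponents that contains all $\mathbf d\in\{1,2\}^n$.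
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $I$ be a finite set. A \emph{Coxeter matrix} over $I$ is a matrix $M=(m_{ij})_{i,j\in I}$ with $m_{ii}=1$ and $m_{ij}=m_{ji}\in\{2,3,\dots\}\cup\{\infty\}$ for $i\ne j$; its \emph{rank} is $|I|$. For elements $x,y$ of a monoid write $\Pi_k(x,y)=xyxy\cdots$ ($k$ factors). The \emph{Artin monoid} $\mathrm{Br}^+(M)$ is generated by $T_i$, $i\in I$, subject to the braid relations
\[
\Pi_{m_{ij}}(T_i,T_j)=\Pi_{m_{ij}}(T_j,T_i)\qquad(i\ne j,\ m_{ij}<\infty).
\]
The \emph{Artin group} $A(M)$ is the group with the same presentation. Adding the relations $T_i^2=1$ gives the Coxeter group of $M$, and $M$ is \emph{spherical} if this group is finite. For $J\subset I$ we write $M_J=(m_{ij})_{i,j\in J}$.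

The \emph{diagram} of $M$ is the graph on $I$ in which $i$ and $j$ are joined when $m_{ij}\ge3$; the edge carries the label $m_{ij}$, which is omitted when it equals $3$. We call $M$ \emph{connected} if its diagram is. The following types occur in this paper. $A_n$ is the path $1,2,\dots,n$, and $A(A_n)=\mathrm{Br}_{n+1}$ is the braid group on $n+1$ strands. $B_n$ is the same path with $m_{n-1,n}=4$. $D_{n+1}$ has the nodes $1,1',2,\dots,n$, the edges $1$--$2$, $1'$--$2$, and the tail $2$--$3$--$\cdots$--$n$; we allow $n=2$, so that $D_3=A_3$. $E_6,E_7,E_8$ are trees with unlabeled edges and, like $D_{n+1}$ for $n\ge3$, with a single branch node, which has three neighbors. $G_2$ has rank $2$ and $m_{12}=6$. All these types are spherical. The affine types are not: their Coxeter groups are the affine Weyl groups, which are infinite. We need $\tilde C_m$ ($m\ge2$), the path with $m+1$ nodes whose first and last edges are labeled $4$; $\tilde B_n$ ($n\ge2$), the diagram $D_{n+1}$ with the label $4$ on every edge at the node $n$, so that $\tilde B_2=\tilde C_2$;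 and $\tilde G_2$, the path with three nodes and labels $3$ and $6$.

Fix $\mathbf d=(d_i)_{i\in I}\in\mathbb Z_{>0}^I$. Which relations hold among the powers $T_i^{d_i}$? The visible ones are braid relations between two of them. For $i\ne j$ let $m'_{ij}$ be the least integer $m\ge2$ such that
\[
\Pi_m(T_i^{d_i},T_j^{d_j})=\Pi_m(T_j^{d_j},T_i^{d_i})\quad\text{in }\mathrm{Br}^+(M),
\]
and let $m'_{ij}=\infty$ if there is no such $m$. This defines a Coxeter matrix $M_{\mathbf d}=(m'_{ij})$ over $I$. Denote the generators of $\mathrm{Br}^+(M_{\mathbf d})$ by $T'_i$. By construction there is a monoid homomorphism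
\[
\mathbf T_{\mathbf d}:\mathrm{Br}^+(M_{\mathbf d})\to\mathrm{Br}^+(M),\qquad T'_i\mapsto T_i^{d_i},
\]
the \emph{Tits homomorphism}. It is injective exactly when every relation among the $T_i^{d_i}$ follows from the visible ones. For example, $M=A_n$ and $\mathbf d=(1,\dots,1,2)$ give a homomorphism $\mathrm{Br}^+(B_n)\to\mathrm{Br}^+(A_n)$, and $M=A_2$, $\mathbf d=(3,1)$ give $\mathrm{Br}^+(G_2)\to\mathrm{Br}^+(A_2)$; see Proposition~\ref{prop:rank2}. The problem treated here comes from the paper \cite{BGL} of Berenstein, Greenstein and Li: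
\begin{quote}
\emph{Is $\mathbf T_{\mathbf d}$ injective for every $M$ and every $\mathbf d\in\mathbb Z_{>0}^I$?}
\end{quote}

There are good reasons to expect a positive answer. If all $d_i=1$, then $\mathbf T_{\mathbf d}$ is the identity. At the other extreme, the Tits conjecture, proved by Crisp and Paris, asserts that $\mathbf T_{\mathbf d}$ is injective whenever all $d_i\ge2$. Between the extremes, Crisp proved that the homomorphism $\mathrm{Br}^+(B_n)\to\mathrm{Br}^+(A_n)$ above is injective, and Theorem~\ref{thm:rank2} below settles rank two. Nevertheless the answer is negative.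

\begin{theorem}\label{thm:counter}
The Tits homomorphism $\mathbf T_{(1,2,1)}:\mathrm{Br}^+(\tilde C_2)\to\mathrm{Br}^+(A_3)$ is not injective.
\end{theorem}

Rank $3$ is the smallest rank in which injectivity fails.

\begin{theorem}\label{thm:rank2}
If $|I|\le2$, every Tits homomorphism is injective.
\end{theorem}

The mechanism behind Theorem~\ref{thm:counter} is a mismatch of centers: the image of $\mathbf T_{(1,2,1)}$ contains a nontrivial central element of $\mathrm{Br}^+(A_3)$, whereas $\mathrm{Br}^+(\tilde C_2)$ has trivial center. This gives a criterion. Let $\langle T_i^{d_i}\rangle$ denote the submonoid generated by the $T_i^{d_i}$, that is, the image of $\mathbf T_{\mathbf d}$, and put $\mathbf d_J=(d_j)_{j\in J}$.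

\begin{theorem}\label{thm:criterion}
Let $M$ be connected and $M_{\mathbf d}$ non-spherical. If $\langle T_i^{d_i}\rangle$ contains an element $z\ne1$ commuting with all $T_i^{d_i}$, then $\mathbf T_{\mathbf d}$ is not injective. This applies to
\begin{itemize}
\item[(a)] $\mathrm{Br}^+(\tilde B_n)\to\mathrm{Br}^+(D_{n+1})$ for all $n\ge2$, with $d_n=2$ at the end of the tail and $d_i=1$ at all other nodes;
\item[(b)] $\mathrm{Br}^+(\tilde G_2)\to\mathrm{Br}^+(A_3)$ with $\mathbf d=(1,1,3)$.
\end{itemize}
If a pair $(M,\mathbf d)$ contains one of these examples as $(M_J,\mathbf d_J)$ for some $J\subset I$, then $\mathbf T_{\mathbf d}$ is not injective either.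
\end{theorem}

\begin{corollary}\label{cor:ADE}
Let $M$ be connected of type $A$, $D$ or $E$, with exactly one $d_j=2$ and all other $d_i=1$. Then $\mathbf T_{\mathbf d}$ is injective if and only if $M=A_n$ and $j$ is an end node.
\end{corollary}

In type $A$, for a class of exponents that contains $\{1,2\}^n$, the pattern $(1,2,1)$ is the only obstruction.

\begin{theorem}\label{thm:typeA}
Let $M=A_n$ and $d_i\in\{1\}\cup2\mathbb Z_{>0}$ for all $i$, and suppose that every even $d_i$ with a neighbor $d_{i\pm1}=1$ equals $2$ (this holds, for example, for every $\mathbf d\in\{1,2\}^n$). The following are equivalent: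
\begin{itemize}
\item[(i)] $\mathbf T_{\mathbf d}$ is injective;
\item[(ii)] the induced group homomorphism $A(M_{\mathbf d})\to A(A_n)=\mathrm{Br}_{n+1}$ is injective;
\item[(iii)] there is no $i$ with $(d_{i-1},d_i,d_{i+1})=(1,2,1)$.
\end{itemize}
\end{theorem}

For instance, $\mathbf d=(1,2,1)$ and $\mathbf d=(2,1,2)$ both give homomorphisms $\mathrm{Br}^+(\tilde C_2)\to\mathrm{Br}^+(A_3)$; the first is not injective and the second is. So injectivity is not determined by the source and the target. We do not classify all pairs $(M,\mathbf d)$.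

Section~\ref{sec:counter} proves Theorem~\ref{thm:counter} from the definitions alone. Section~\ref{sec:facts} collects the general facts used afterwards. Section~\ref{sec:rank2} treats rank two with $2\times2$ matrices; this also computes $M_{\mathbf d}$ in general. Section~\ref{sec:center} proves Theorem~\ref{thm:criterion} and Corollary~\ref{cor:ADE}, and Section~\ref{sec:typeA} proves Theorem~\ref{thm:typeA} with geometric braids.

\section{The counterexample in $A_3$}\label{sec:counter}

Two words in the $T_i$ represent the same element of $\mathrm{Br}^+(M)$ if and only if one passes from one to the other by finitely many replacements of a factor that is one side of a braid relation by the other side. Two consequences are used throughout. First, replacements preserve the number of letters, so every element has a \emph{length}. Second, call a word \emph{rigid} if none of its factors is a side of a braid relation; a rigid word is the only word that represents its element.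

Write $a,b,c$ for the generators $T_1,T_2,T_3$ of $\mathrm{Br}^+(A_3)$, so that $aba=bab$, $bcb=cbc$, $ac=ca$. Put $\delta=aba=bab$ and $\eta=bcb=cbc$. From $a(bab)=(aba)b$, $b(aba)=(bab)a$ and the same identities for $b,c$ we get
\begin{equation}\label{eq:delta}
\delta b=a\delta,\qquad \delta a=b\delta,\qquad \eta c=b\eta,\qquad \eta b=c\eta .
\end{equation}
Hence $\delta^2$ commutes with $a$ and $b$, and $\eta^2$ commutes with $b$ and $c$.

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Let $\mathbf d=(1,2,1)$.

\emph{The matrix $M_{\mathbf d}$.} We have $m'_{13}=2$ because $ac=ca$. For $m'_{12}$ we compare alternating products of $a$ and $b^2$. Length $2$ fails, since the word $abb$ is rigid and differs from $bba$. Length $3$ fails, since $ab^2a$ and $b^2ab^2$ have lengths $4$ and $5$. Length $4$ holds: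
\begin{equation}\label{eq:B2}
\begin{aligned}
ab^2ab^2&=ab(bab)b=ab(aba)b=(aba)(bab)=\delta^2,\\
b^2ab^2a&=b(bab)ba=b(aba)ba=(bab)(aba)=\delta^2 .
\end{aligned}
\end{equation}
So $m'_{12}=4$, and exchanging $a$ and $c$ gives $m'_{23}=4$. Thus $M_{\mathbf d}=\tilde C_2$. Writing $s,u,t$ for $T'_1,T'_2,T'_3$, we have
\[
\mathrm{Br}^+(M_{\mathbf d})=\langle s,u,t\mid usus=susu,\ utut=tutu,\ st=ts\rangle,
\]
and $\mathbf T_{\mathbf d}$ sends $s\mapsto a$, $u\mapsto b^2$, $t\mapsto c$.

\emph{Two different elements.} Let $w=(usut)^2$. The words $uw=uusutusut$ and $wu=usutusutu$ are different. Their four-letter factors lie in the set $\{uusu,usut,sutu,utus,tusu\}$, which contains none of $usus$, $susu$, $utut$, $tutu$, and neither word has a factor $st$ or $ts$. Both words are therefore rigid, and $uw\ne wu$ in $\mathrm{Br}^+(M_{\mathbf d})$.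

\emph{Their images agree.} Let $P=\mathbf T_{\mathbf d}(w)=(b^2ab^2)\,c\,(b^2ab^2)\,c$. We have $b^2ab^2=b(aba)b=(bab)ab=aba^2b$. Substitute this in the second bracket and use $ca=ac$ and \eqref{eq:B2}:
\begin{equation}\label{eq:P}
P=b^2ab^2\,c\,a\,ba^2b\,c=(b^2ab^2a)(cba^2bc)=\delta^2\,cba^2bc .
\end{equation}
The factor $\delta^2$ commutes with $b$, and so does the factor $cba^2bc$:
\[
b\cdot cba^2bc=(cbc)a^2bc=cba^2(cbc)=cba^2(bcb)=cba^2bc\cdot b .
\]
Hence $\mathbf T_{\mathbf d}(uw)=b^2P=Pb^2=\mathbf T_{\mathbf d}(wu)$, while $uw\ne wu$.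
\end{proof}

The element $P$ is no accident. Let $\Delta=\delta\,cba$. Since $abacba=abcaba$, we have $\Delta=abc\,\delta$. The identities $abc\cdot a=(aba)c=b\cdot abc$ and $abc\cdot b=a(cbc)=c\cdot abc$ give $abc\,(aba)=(bcb)\,abc$, so
\begin{equation}\label{eq:Delta}
\Delta=\delta\,cba=abc\,\delta=\eta\,abc .
\end{equation}
With \eqref{eq:delta} we obtain $\Delta a=\eta\,b\,abc=c\Delta$, $\Delta b=\eta\,c\,abc=b\Delta$ and $\Delta c=\delta(cbc)a=\delta\,b\,cba=a\Delta$. So $\Delta^2$ is central; it is the full twist on four strands. The element $cba^2bc$ commutes with $a$ as well as with $b$,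
\[
a\cdot cba^2bc=c(aba)abc=cba(bab)c=cba(aba)c=cba^2bc\cdot a,
\]
so it commutes with $\delta$, and \eqref{eq:Delta} and \eqref{eq:P} give $\Delta^2=\delta\,(cba^2bc)\,\delta=P$. The full twist lies in the image of $\mathbf T_{(1,2,1)}$, but its preimage $w$ is not central. Section~\ref{sec:center} shows that no nontrivial element of $\mathrm{Br}^+(\tilde C_2)$ is.

\section{Restriction and standard facts}\label{sec:facts}

A counterexample in a subdiagram is a counterexample in the whole diagram.

\begin{lemma}[Restriction]\label{lem:restrict}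
Let $J\subset I$. The submonoid of $\mathrm{Br}^+(M)$ generated by the $T_j$, $j\in J$, is $\mathrm{Br}^+(M_J)$, and $(M_{\mathbf d})_J=(M_J)_{\mathbf d_J}$. In particular $m'_{ij}$ depends only on $m_{ij},d_i,d_j$, and if $\mathbf T_{\mathbf d_J}$ is not injective, then neither is $\mathbf T_{\mathbf d}$.
\end{lemma}

\begin{proof}
The two sides of a braid relation involve the same letters. So a chain of replacements that starts at a word in the $T_j$, $j\in J$, stays among such words and uses only relations of $\mathrm{Br}^+(M_J)$. Hence $\mathrm{Br}^+(M_J)\to\mathrm{Br}^+(M)$ is injective. It follows that $m'_{ij}$ can be computed in $\mathrm{Br}^+(M_J)$ for any $J\supset\{i,j\}$. Finally, $\mathbf T_{\mathbf d_J}$ is the restriction of $\mathbf T_{\mathbf d}$ to the submonoid $\mathrm{Br}^+((M_{\mathbf d})_J)$.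
\end{proof}

We use the following facts about an arbitrary Coxeter matrix $M$.
\begin{itemize}
\item[(F1)] (Paris \cite{Paris}) The natural map $\mathrm{Br}^+(M)\to A(M)$ is injective. So an identity between positive words may be proved in the group.
\item[(F2)] (Brieskorn--Saito \cite{BS}) The monoid $\mathrm{Br}^+(M)$ is left and right cancellative. If $T_ix=T_jy$ with $i\ne j$, then $m_{ij}<\infty$ and $T_ix\in\Pi_{m_{ij}}(T_i,T_j)\,\mathrm{Br}^+(M)$. There is an element lying in $T_i\,\mathrm{Br}^+(M)$ for all $i\in I$ if and only if $M$ is spherical.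
\item[(F3)] If $M$ is spherical, every element of $A(M)$ has the form $x^{-1}y$ with $x,y\in\mathrm{Br}^+(M)$.
\end{itemize}
We also use the ping-pong lemma: let a group act on a set, let $H_1,H_2$ be subgroups with $|H_1|\ge3$, $|H_2|\ge2$, and let $X_1,X_2$ be disjoint nonempty subsets such that every nontrivial element of $H_1$ maps $X_2$ into $X_1$ and every nontrivial element of $H_2$ maps $X_1$ into $X_2$. Then the subgroup generated by $H_1$ and $H_2$ is the free product $H_1*H_2$.

\section{Rank two}\label{sec:rank2}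

In rank one $\mathbf T_{\mathbf d}$ is multiplication by $d_1$ on $\mathbb Z_{\ge0}$, which is injective. So Theorem~\ref{thm:rank2} follows from the next proposition, which, with Lemma~\ref{lem:restrict}, also determines $M_{\mathbf d}$ in every rank.

\begin{proposition}\label{prop:rank2}
Let $I=\{1,2\}$, $m=m_{12}$, $m'=m'_{12}$. Then $m'=m$ if $m=2$ or $d_1=d_2=1$; $m'=4$ if $m=3$ and $\{d_1,d_2\}=\{1,2\}$; $m'=6$ if $m=3$ and $\{d_1,d_2\}=\{1,3\}$; and $m'=\infty$ otherwise. In all cases $\mathbf T_{\mathbf d}$ is injective.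
\end{proposition}

To prove that elements are different we need a representation. The point of the one below is that $T_1$ and $T_2$ act by unipotent matrices with a parameter, and passing to powers only rescales the parameter. For real $\mu>0$ put
\[
U_\mu=\begin{pmatrix}1&\mu\\0&1\end{pmatrix},\quad L_\mu=\begin{pmatrix}1&0\\-\mu&1\end{pmatrix},\quad S=\begin{pmatrix}0&-1\\1&0\end{pmatrix},\quad h=U_\mu S=\begin{pmatrix}\mu&-1\\1&0\end{pmatrix}.
\]
Part (c) of the next lemma is Hecke's theorem; we include its short proof.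

\begin{lemma}\label{lem:matrices}
\begin{itemize}
\item[(a)] If $\mu\ge2$, then $U_\mu$ and $L_\mu$ freely generate a free group.
\item[(b)] If $\mu=2\cos(\pi/N)$ with $3\le N<\infty$, then $\Pi_k(U_\mu,L_\mu)=\Pi_k(L_\mu,U_\mu)$ if and only if $N\mid k$.
\item[(c)] For $\mu$ as in \textup{(b)}, the images of $h$ and $S$ in $PSL_2(\mathbb R)$ have orders $N$ and $2$ and generate the free product $\mathbb Z/N*\mathbb Z/2$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $k\ne0$. The matrix $U_\mu^k$ sends $(x,y)\in\mathbb R^2$ to $(x+k\mu y,y)$, and $|x|<|y|$ implies $|x+k\mu y|\ge2|y|-|x|>|y|$. So $U_\mu^k$ maps $\{|x|<|y|\}$ into $\{|x|>|y|\}$. The matrix $L_\mu^k$ sends $(x,y)$ to $(x,y-k\mu x)$, and the same estimate with $x,y$ exchanged shows that it maps the second set into the first. Ping-pong applies to the two infinite cyclic groups.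

(b) We have $S^2=-1$ and $SU_\mu S^{-1}=L_\mu$, hence $SL_\mu S^{-1}=U_\mu$. Therefore
\[
h^k=U_\mu\,(SU_\mu S^{-1})(S^2U_\mu S^{-2})\cdots(S^{k-1}U_\mu S^{1-k})\,S^k=\Pi_k(U_\mu,L_\mu)\,S^k ,
\]
and $\Pi_k(L_\mu,U_\mu)=S\,\Pi_k(U_\mu,L_\mu)S^{-1}$. So the two alternating products agree if and only if $h^k$ commutes with $S$. Put $s_k=\sin(k\pi/N)$. The identity $\mu s_k=s_{k+1}+s_{k-1}$ and induction on $k$ give
\begin{equation}\label{eq:hk}
h^k=\frac1{s_1}\begin{pmatrix}s_{k+1}&-s_k\\ s_k&-s_{k-1}\end{pmatrix}.
\end{equation}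
A matrix commutes with $S$ if and only if its diagonal entries are equal and its off-diagonal entries are opposite. For $h^k$ this means $s_{k+1}+s_{k-1}=0$, that is $\mu s_k=0$, that is $N\mid k$.

(c) By \eqref{eq:hk}, $h^N=-1$, and $h^k\ne\pm1$ for $0<k<N$ because $s_k\neq0$. Let $PSL_2(\mathbb R)$ act on $\mathbb R\cup\{\infty\}$ by fractional linear maps. The map $S:x\mapsto-1/x$ sends positive numbers to negative numbers. For $0<k<N$ we have $s_k>0$ and $s_{k\pm1}\ge0$, so for $x<0$ the numerator and the denominator of $h^k(x)=(s_{k+1}x-s_k)/(s_kx-s_{k-1})$ are both negative, and $h^k(x)>0$. Ping-pong applies because $N\ge3$.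
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:rank2}]
If $m=2$, then $\mathrm{Br}^+(M)=\mathbb Z_{\ge0}^2$, $m'=2$, and $\mathbf T_{\mathbf d}$ is the injective map $(k,l)\mapsto(d_1k,d_2l)$. If $d_1=d_2=1$, then alternating words of length less than $m$ are rigid, so $m'=m$ and $\mathbf T_{\mathbf d}$ is the identity. From now on let $m\ge3$ and $d_1d_2\ge2$.

Put $\lambda=2\cos(\pi/m)$, with $\lambda=2$ for $m=\infty$. By Lemma~\ref{lem:matrices}(b), $T_1\mapsto U_\lambda$, $T_2\mapsto L_\lambda$ defines a homomorphism $A(M)\to SL_2(\mathbb R)$ (for $m=\infty$ there is no relation to check). It sends $T_1^{d_1}$ to $U_{d_1\lambda}$ and $T_2^{d_2}$ to $L_{d_2\lambda}$. Conjugation by $\operatorname{diag}(r,r^{-1})$ turns these into $U_{r^2d_1\lambda}$ and $L_{r^{-2}d_2\lambda}$. With $r^4=d_2/d_1$ we obtain a homomorphism $\rho:A(M)\to SL_2(\mathbb R)$ such that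
\[
\rho(T_1^{d_1})=U_\mu,\qquad\rho(T_2^{d_2})=L_\mu,\qquad\mu=\lambda\sqrt{d_1d_2}.
\]

\emph{The case $\mu\ge2$.} By Lemma~\ref{lem:matrices}(a), different words in $T_1^{d_1},T_2^{d_2}$ have different images under $\rho$. So $m'=\infty$ and $\mathbf T_{\mathbf d}$ is injective.

\emph{The case $\mu<2$: the value of $m'$.} Here $\lambda^2d_1d_2<4$. For $m\ge4$ we have $\lambda^2\ge2$, which contradicts $d_1d_2\ge2$. So $m=3$, $\lambda=1$ and $d_1d_2\in\{2,3\}$; then $\mu=2\cos(\pi/N)$ with $N=4$ or $N=6$, respectively. By Lemma~\ref{lem:matrices}(b) no alternating relation of length less than $N$ holds. To verify the relation of length $N$, write $a,b$ for the generators, named so that $a$ has exponent $1$. For $N=4$ the relation is \eqref{eq:B2}. For $N=6$ note that $\delta b\delta=a\delta^2$ and that $\delta^2$ commutes with $a,b$; with \eqref{eq:B2} this gives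
\begin{equation}\label{eq:G2}
\begin{aligned}
(ab^3)^3&=ab^2\,(bab)\,b\,(bab)\,b^2=ab^2ab^2\,\delta^2=\delta^4,\\
(b^3a)^3&=b^2\,(bab)\,b\,(bab)\,b^2a=b^2ab^2a\,\delta^2=\delta^4 .
\end{aligned}
\end{equation}
Hence $m'=N$. Together with the case $\mu\ge2$ this proves the formula for $m'$.

\emph{The case $\mu<2$: injectivity.} The source now has a center, which a map to $PSL_2(\mathbb R)$ will kill. We show that nothing else is killed and that the center is detected by length. Let $G=A(M_{\mathbf d})$, $g=T'_1$, $f=T'_1T'_2$. As $N$ is even, the braid relation reads $f^{N/2}=g^{-1}f^{N/2}g$, so $G=\langle g,f\mid gf^{N/2}=f^{N/2}g\rangle$. Thus $z=f^{N/2}$ is central and $G/\langle z\rangle=\langle g\rangle*\langle f\rangle\cong\mathbb Z*\mathbb Z/\tfrac N2$. Let $\psi:G\to PSL_2(\mathbb R)$ be the composite of $G\to A(M)$, $\rho$ and the projection. Then $\psi(g)=U_\mu=hS$ and $\psi(f)=U_\mu L_\mu=h^2$ in $PSL_2(\mathbb R)$, so $\psi(z)=1$.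

We claim that $\ker\psi=\langle z\rangle$. A nontrivial element of $G/\langle z\rangle$ is a nonempty product in which syllables $g^k$ ($k\ne0$) alternate with syllables $f^j$ ($j\not\equiv0 \bmod \frac N2$). Expand its image, using $\psi(g^k)=hS\cdots hS$ for $k>0$ and $\psi(g^k)=Sh^{-1}\cdots Sh^{-1}$ for $k<0$, and collect adjacent powers of $h$. The syllable $h^{2j}$ may absorb a letter $h^{-1}$ on its left and a letter $h$ on its right, so its exponent becomes $2j-1$, $2j$ or $2j+1$. None of these is divisible by $N$: for $2j$ this is the condition on $j$, and $2j\pm1$ is odd while $N$ is even. All other powers of $h$ have exponent $\pm1$. The image is therefore a nonempty reduced word in $\mathbb Z/N*\mathbb Z/2$, and it is nontrivial by Lemma~\ref{lem:matrices}(c). This proves the claim.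

Let $\mathbf T_{\mathbf d}(w_1)=\mathbf T_{\mathbf d}(w_2)$. Then $\psi(w_1)=\psi(w_2)$, so $w_1=w_2z^k$ in $G$ for some $k\in\mathbb Z$. The homomorphism $G\to\mathbb Z$, $T'_1\mapsto d_1$, $T'_2\mapsto d_2$, assigns to a positive word the length of its image under $\mathbf T_{\mathbf d}$. It takes the same value on $w_1$ and $w_2$, and the value $N(d_1+d_2)/2\ne0$ on $z$. So $k=0$, and $w_1=w_2$ in $\mathrm{Br}^+(M_{\mathbf d})$ by (F1).
\end{proof}

\section{Central elements}\label{sec:center}

\subsection{The criterion}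

In Section~\ref{sec:counter} we showed by inspecting words that $w$ does not commute with $u$. In general no inspection is needed.

\begin{lemma}\label{lem:center}
If $N=(n_{ij})$ is a connected non-spherical Coxeter matrix over $I$, then the center of $\mathrm{Br}^+(N)$ is trivial.
\end{lemma}

\begin{proof}
Let $z\ne1$ be central and let $I_z$ be the set of $i$ with $z\in T_i\,\mathrm{Br}^+(N)$; it is nonempty. We show that $I_z$ is closed under passing to a neighbor in the diagram. Let $i\in I_z$, $z=T_iz'$, and $n_{ij}\ge3$. Cancelling $T_i$ in $T_iz'T_i=zT_i=T_iz$ gives $z=z'T_i$, so it suffices to show that $z'$ begins with $T_j$. The element $T_jz=zT_j=T_iz'T_j$ begins both with $T_j$ and with $T_i$. By (F2), $n_{ij}<\infty$ and $T_jz\in\Pi_{n_{ij}}(T_j,T_i)\,\mathrm{Br}^+(N)$. As $n_{ij}\ge3$, the element $T_jz=T_jT_iz'$ lies in $T_jT_iT_j\,\mathrm{Br}^+(N)$, and cancelling $T_jT_i$ gives $z'\in T_j\,\mathrm{Br}^+(N)$. Hence $j\in I_z$. Since $N$ is connected, $I_z=I$, and (F2) shows that $N$ is spherical, a contradiction.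
\end{proof}

\begin{proof}[Proof of the criterion in Theorem~\ref{thm:criterion}]
By Lemma~\ref{lem:restrict} and Proposition~\ref{prop:rank2}, $m_{ij}\ge3$ implies $m'_{ij}\ge3$, so $M_{\mathbf d}$ is connected. Write $z=\mathbf T_{\mathbf d}(w)$; then $w\ne1$. By Lemma~\ref{lem:center}, $w$ is not central, so $T'_iw\ne wT'_i$ for some $i$. Both elements have the image $T_i^{d_i}z=zT_i^{d_i}$.
\end{proof}

Both hypotheses are needed. Take all $d_i=1$, so that $\mathbf T_{\mathbf d}$ is the identity. For $M=A_3$, which is connected but spherical, $\Delta^2$ is central. For $m_{12}=\infty$, $m_{13}=m_{23}=2$, which is non-spherical but disconnected, $T_3$ is central.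

The last sentence of Theorem~\ref{thm:criterion} follows from Lemma~\ref{lem:restrict}. It remains to find the element $z$ in the cases (a) and (b). By (F1) it suffices to find a nonempty positive word in the $T_i^{d_i}$ that is central in $A(M)$.

\subsection{The maps $\mathrm{Br}^+(\tilde B_n)\to\mathrm{Br}^+(D_{n+1})$}

Let $M=D_{n+1}$, $n\ge2$, $d_n=2$, and $d_i=1$ at all other nodes. By Proposition~\ref{prop:rank2} the edges at $n$ acquire the label $4$ and nothing else changes, so $M_{\mathbf d}=\tilde B_n$, which is non-spherical. Put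
\[
x=T_1T_2\cdots T_{n-1}T_n^2,\qquad x'=T_{1'}T_2\cdots T_{n-1}T_n^2 .
\]
These are positive words in the $T_i^{d_i}$, so part (a) of Theorem~\ref{thm:criterion} follows from the next lemma. For $n=2$, with $T_1=a$, $T_2=b$, $T_{1'}=c$, the element in the lemma is $(cb^2ab^2)^2=cPc^{-1}=\Delta^2$.

\begin{lemma}\label{lem:D}
The element $(x'x)^n$ is central in $A(D_{n+1})$.
\end{lemma}

\begin{proof}
The product $x'x$ becomes a square once the symmetry of the diagram is adjoined to the group. Let $\tau$ be the automorphism of $A(D_{n+1})$ that exchanges $T_1$ and $T_{1'}$ and fixes the other generators, and let $\Gamma=A(D_{n+1})\rtimes\langle\tau\mid\tau^2=1\rangle$. Then $x'x=\tau x\tau x=y^2$ with $y=\tau x$. Put $t_0=\tau$ and $t_i=T_i$ for $1\le i\le n$. These elements generate $\Gamma$, since $T_{1'}=t_0t_1t_0$. They satisfy $t_0^2=1$ and the braid relations of a path whose first edge is labeled $4$, a diagram of type $B_{n+1}$: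
\[
t_0t_1t_0t_1=T_{1'}T_1=T_1T_{1'}=t_1t_0t_1t_0,\qquad t_it_{i+1}t_i=t_{i+1}t_it_{i+1}\quad(1\le i<n),
\]
and $t_it_j=t_jt_i$ for $|i-j|\ge2$. Let $\beta=t_1\cdots t_n$ and $\gamma=t_0\beta$, so that $y=\gamma t_n$. Conjugation by $\gamma$ shifts the generators. We use this to show that $\gamma^{n+1}$ is central and that $y^{2n}=\gamma^{2n+2}$.

\emph{Shift.} For $1\le i\le n-1$,
\[
\beta t_i=t_1\cdots t_{i-1}(t_it_{i+1}t_i)t_{i+2}\cdots t_n=t_1\cdots t_{i-1}(t_{i+1}t_it_{i+1})t_{i+2}\cdots t_n=t_{i+1}\beta .
\]
As $t_0$ commutes with $t_{i+1}$, also $\gamma t_i=t_{i+1}\gamma$.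

\emph{Return.} We claim that $\gamma^2t_n=t_1\gamma^2$. Moving the second $t_0$ to the left gives $\gamma^2=t_0t_1t_0\,(t_2\cdots t_n)\beta$. The relation of length $4$ yields $t_1\gamma^2=t_0t_1t_0\,t_1(t_2\cdots t_n)\beta=t_0t_1t_0\,\beta^2$, and the shift yields $\beta^2=\beta(t_1\cdots t_{n-1})t_n=(t_2\cdots t_n)\beta t_n$. Together these give the claim.

\emph{The element $\gamma^{n+1}$ is central.} Let $1\le i\le n$. The conjugations $g\mapsto\gamma^kg\gamma^{-k}$ with $k=n-i$, $k=2$, $k=i-1$ take $t_i$ to $t_n$, then to $t_1$, then back to $t_i$, and the exponents add up to $n+1$. So $\gamma^{n+1}$ commutes with $t_1,\dots,t_n$, and also with $t_0=\gamma\beta^{-1}$.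

\emph{Powers of $y$.} The shift gives $\gamma^{-k}t_n\gamma^k=t_{n-k}$ for $0\le k\le n-1$. Hence
\[
y^n=(\gamma t_n)^n=\gamma^n\,(\gamma^{-(n-1)}t_n\gamma^{n-1})\cdots(\gamma^{-1}t_n\gamma)\,t_n=\gamma^n\,t_1\cdots t_n=\gamma^nt_0^{-1}\gamma .
\]
Since $\gamma^{n+1}$ is central and $t_0^2=1$,
\[
(x'x)^n=y^{2n}=\gamma^nt_0^{-1}\gamma^{n+1}t_0^{-1}\gamma=\gamma^{2n+1}t_0^{-2}\gamma=\gamma^{2n+2},
\]
which is central in $\Gamma$.
\end{proof}

\subsection{The map $\mathrm{Br}^+(\tilde G_2)\to\mathrm{Br}^+(A_3)$}

Let $M=A_3$ and $\mathbf d=(1,1,3)$. By Proposition~\ref{prop:rank2}, $m'_{12}=3$, $m'_{23}=6$, $m'_{13}=2$, so $M_{\mathbf d}=\tilde G_2$ is non-spherical. We keep the notation of Section~\ref{sec:counter}. Since $\Delta^6$ is central, part (b) of Theorem~\ref{thm:criterion} follows from the next lemma.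

\begin{lemma}\label{lem:G2}
Let $v=a\,b\,c^3\,b\,a\,c^3\,b\,c^3\,b\,c^3$. Then $v^2=\Delta^6$.
\end{lemma}

\begin{proof}
We compute in $\mathrm{Br}_4$. Write $\bar g=\Delta g\Delta^{-1}$. Then $\bar a=c$, $\bar b=b$, $\bar c=a$, and $g\Delta=\Delta\bar g$ because $\Delta^2$ is central. Put
\[
p=ac^{-1},\qquad q=bpb^{-1}.
\]
Then $p$ commutes with $a$ and $c$, and $\bar p=p^{-1}$, $\bar q=q^{-1}$. This suggests the plan. The word $v$ has length $18$, as has $\Delta^3$, while $p$ and $q$ have exponent sum $0$. If $v=\Delta^3y$ with $y$ a palindromic word in $p^{\pm1},q^{\pm1}$, then $\bar y=y^{-1}$ and $v^2=\Delta^6\bar yy=\Delta^6$. To find $y$ we need the action of the generators on $p$ and $q$ by conjugation, and an expression of $\eta^2$ through $\Delta,p,q$. We use the braid relations in the forms $bab^{-1}=a^{-1}ba$, $b^{-1}ab=aba^{-1}$, $c^{-1}bc=bcb^{-1}$ and $c^{-1}b^{-1}c^{-1}=b^{-1}c^{-1}b^{-1}$.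

First,
\[
cqc^{-1}=cba\,(c^{-1}b^{-1}c^{-1})=c\,(bab^{-1})\,c^{-1}b^{-1}=(ca^{-1})\,b\,(ac^{-1})\,b^{-1}=p^{-1}q .
\]
Conjugating this identity by $c^{-1}$, and using $a=pc$, we get
\begin{equation}\label{eq:alpha}
cqc^{-1}=p^{-1}q,\qquad c^{-1}qc=pq,\qquad aqa^{-1}=p(p^{-1}q)p^{-1}=qp^{-1}.
\end{equation}
Next,
\[
c^{-1}(b^{-1}pb)c=c^{-1}b^{-1}a\,(c^{-1}bc)=c^{-1}(b^{-1}ab)\,cb^{-1}=(c^{-1}a)\,b\,(a^{-1}c)\,b^{-1}=pq^{-1},
\]
and with \eqref{eq:alpha},
\begin{equation}\label{eq:beta}
c^{-1}(b^{-1}pb)c=pq^{-1},\qquad b^{-1}pb=c(pq^{-1})c^{-1}=p(p^{-1}q)^{-1}=pq^{-1}p .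
\end{equation}
From $\Delta=\eta\,abc$ we get $\Delta^{-1}\eta^2=c^{-1}b^{-1}a^{-1}(cbc)=c^{-1}b^{-1}p^{-1}bc$, which is the inverse of the first element in \eqref{eq:beta}. Thus
\begin{equation}\label{eq:gamma}
\eta^2=\Delta\,qp^{-1}.
\end{equation}
By \eqref{eq:alpha}, $qaq^{-1}=q(aq^{-1}a^{-1})a=qpq^{-1}a$. As $p$ commutes with $a$, \eqref{eq:gamma} gives
\begin{equation}\label{eq:deltaid}
\eta^2a\eta^{-2}=\Delta\,qaq^{-1}\Delta^{-1}=\Delta\,qpq^{-1}a\,\Delta^{-1}=q^{-1}p^{-1}q\,c .
\end{equation}

Now we rewrite $v$. Identity \eqref{eq:G2} for the pair $b,c$ gives $c^3bc^3bc^3=b^{-1}\eta^4$. From $b=c^{-1}\eta c^{-1}$ and $\eta c\eta=b\eta^2$ we get $bc^3b=c^{-1}\eta c\eta c^{-1}=c^{-1}bc^{-1}\eta^2$. Therefore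
\[
v=abc^3(bab^{-1})\eta^4=(aba^{-1})\,c^3ba\,\eta^4=b^{-1}a\,(bc^3b)\,a\,\eta^4=(b^{-1}pb)\;c^{-1}\eta^2a\;\eta^4 .
\]
By \eqref{eq:deltaid} and \eqref{eq:alpha},
\[
c^{-1}\eta^2a=c^{-1}(q^{-1}p^{-1}q)c\,\eta^2=(pq)^{-1}p^{-1}(pq)\,\eta^2=q^{-1}p^{-1}q\,\eta^2 ,
\]
so \eqref{eq:beta} gives $v=pq^{-1}p\,q^{-1}p^{-1}q\;\eta^6$. By \eqref{eq:gamma}, moving each $\Delta$ to the left,
\[
\eta^6=(\Delta qp^{-1})^3=\Delta^3(qp^{-1})(q^{-1}p)(qp^{-1}).
\]
Moving $\Delta^3$ past the first six letters of $v$ inverts each of them: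
\[
v=\Delta^3\,(p^{-1}qp^{-1}qpq^{-1})(qp^{-1}q^{-1}pqp^{-1})=\Delta^3\,p^{-1}q^2p^{-1},
\]
where four pairs cancel at the junction. The word $y=p^{-1}q^2p^{-1}$ is a palindrome, so $v^2=\Delta^6$.
\end{proof}

\subsection{One exponent $2$ in types $A$, $D$, $E$}

\begin{proof}[Proof of Corollary~\ref{cor:ADE}]
If $M=A_n$ and $j$ is an end node, then $\mathbf T_{\mathbf d}$ is injective: for $n=1$ by Theorem~\ref{thm:rank2}, and for $n\ge2$ by Crisp's theorem, after reversing the path if $j=1$. Consider the remaining cases. Suppose that $j$ has two neighbors $i,k$. The diagram is a tree, so $m_{ik}=2$, and for $J=\{i,j,k\}$ the pair $(M_J,\mathbf d_J)$ is that of Theorem~\ref{thm:counter}. By Lemma~\ref{lem:restrict}, $\mathbf T_{\mathbf d}$ is not injective. Otherwise $j$ is a leaf and the diagram is not a path, so it has a branch node. Let $J$ consist of the path from $j$ to the branch node and of the two neighbors of the branch node that are not on this path. Then $M_J=D_{r+1}$ for some $r\ge3$, with $j$ at the end of the tail, and Theorem~\ref{thm:criterion}(a)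 applies.
\end{proof}

\section{Type $A$}\label{sec:typeA}

Let $M=A_n$. For an interval $J\subset\{1,\dots,n\}$ let $G_J=A((M_{\mathbf d})_J)$, with generators $g_j$, $j\in J$, and let $\Theta_J:G_J\to\mathrm{Br}_{|J|+1}$ be the homomorphism $g_j\mapsto\sigma_j^{d_j}$, the indices of the $\sigma_j$ being shifted so as to start at $1$. For $J=\{1,\dots,n\}$ we write $G$ and $\Theta$. The substance of Theorem~\ref{thm:typeA} is that (iii) implies the injectivity of $\Theta$. We cut the path between any two adjacent even exponents (Lemma~\ref{lem:cut}) and then treat the pieces that remain (Lemma~\ref{lem:pieces}).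

\subsection{Geometric braids}

Recall that $\mathrm{Br}_N$ is the fundamental group of the space of $N$-point subsets of $\mathbb C$, based at a set of real points $q_1<\dots<q_N$, and that $\sigma_j$ is the counterclockwise half twist exchanging $q_j$ and $q_{j+1}$. The plane may be replaced by an open half-plane $E=\{\operatorname{Re}z<\kappa\}$ or $E=\{\operatorname{Re}z>\kappa\}$ containing the $q_j$. If $Z\subset\{1,\dots,N\}$, then deleting the strands that start at the $q_j$, $j\in Z$, is a homomorphism to $\mathrm{Br}_{N-|Z|}$ from the group of braids whose permutation preserves $Z$. We need two facts.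
\begin{itemize}
\item[(B1)] The homomorphism $\mathrm{Br}_k\times\mathrm{Br}_{N-k}\to\mathrm{Br}_N$ that places two braids side by side is injective. Indeed, deleting the last $N-k$ strands recovers the first braid, and deleting the first $k$ strands recovers the second. In particular, $\mathrm{Br}_k$ embeds in $\mathrm{Br}_N$ on the first or on the last $k$ strands.
\item[(B2)] (Fadell--Neuwirth, Birman) Let $E$ be the plane or a half-plane. The kernel of the deletion of strand $r$ is $\pi_1(E\setminus\{q_j\}_{j\ne r},q_r)$, where a loop is identified with the braid in which $q_r$ travels along the loop and the other points stay fixed.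
\end{itemize}

\subsection{Cutting between two even exponents}

The smallest case is $n=2$, $\mathbf d=(2,2)$. Here $G$ is free on $g_1,g_2$. The braids $\sigma_1^2$ and $\sigma_2^2$ are the loops of $q_2$ around $q_1$ and around $q_3$. These loops freely generate $\pi_1(\mathbb C\setminus\{q_1,q_3\},q_2)$, which embeds in $\mathrm{Br}_3$ by (B2), so $\Theta$ is injective. In general the other strands move as well. We separate their motion from that of the distinguished strand, first in $G$ and then in the braid group.

\begin{lemma}[Cutting]\label{lem:cut}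
Let $M=A_n$, let $\mathbf d\in\mathbb Z_{>0}^n$ be arbitrary with $d_i$ and $d_{i+1}$ both even, and put $L=\{1,\dots,i\}$, $R=\{i+1,\dots,n\}$. If $\Theta_L$ and $\Theta_R$ are injective, then so is $\Theta$.
\end{lemma}

\begin{proof}
Let $L'=L\setminus\{i\}$, $R'=R\setminus\{i+1\}$ and $C=G_{L'}\times G_{R'}$.

\emph{Step 1: splitting $G$.} By Proposition~\ref{prop:rank2}, $m'_{i,i+1}=\infty$, and $m'_{jk}\in\{2,4,\infty\}$ whenever $j\ne k$ and $d_j$ is even. A braid relation of even length $2l$ between $g_j$ and $g_k$ becomes $g_k^l=g_k^l$ when $g_j$ is replaced by $1$. So sending $g_i$ and $g_{i+1}$ to $1$ and fixing the other generators defines homomorphisms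
\[
G_L\to G_{L'},\qquad G_R\to G_{R'},\qquad G\to G_{L'\cup R'}=C,
\]
with kernels $K_L$, $K_R$, $K$. Each of them is a left inverse of the natural map in the opposite direction. Hence $G_{L'}\subset G_L$, $G_{R'}\subset G_R$, and $C$ is identified with a subgroup of $G$ with $C\cap K=1$. Moreover $\Theta_{L'}$ is injective, because $\Theta_L$ restricted to $G_{L'}$ is $\Theta_{L'}$ followed by $\mathrm{Br}_i\to\mathrm{Br}_{i+1}$; the same argument applies to $\Theta_{R'}$.

Let $K_0\subset K$ be the subgroup generated by the images of $K_L$ and $K_R$ in $G$. We claim that $K_0=K$. The group $G_{L'}$ normalizes the image of $K_L$, because $K_L$ is normal in $G_L$, and it centralizes the image of $G_R$, because no node of $L'$ is adjacent to a node of $R$. The same holds with the sides exchanged, so $C$ normalizes $K_0$. Since $g_i,g_{i+1}\in K_0$ and $G$ is generated by $g_i$, $g_{i+1}$ and $C$, we get $G=K_0C$. If $k=k_0x\in K$ with $k_0\in K_0$ and $x\in C$, then $x\in C\cap K=1$. So the natural map $K_L*K_R\to K$ is surjective.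

\emph{Step 2: $\ker\Theta\subset K$.} Only $\sigma_i$ and $\sigma_{i+1}$ move the point $q_{i+1}$, and they occur with even exponents. So every braid in $\Theta(G)$ returns strand $i+1$ to its starting point, and the homomorphism $\phi$ to $\mathrm{Br}_n$ that deletes this strand is defined on $\Theta(G)$. We have $\phi\Theta(g_i)=\phi\Theta(g_{i+1})=1$, $\phi\Theta(g_j)=\sigma_j^{d_j}$ for $j<i$, and $\phi\Theta(g_j)=\sigma_{j-1}^{d_j}$ for $j>i+1$. So $\phi\Theta$ is the composite
\[
G\longrightarrow C\xrightarrow{\ \Theta_{L'}\times\Theta_{R'}\ }\mathrm{Br}_i\times\mathrm{Br}_{n-i}\longrightarrow\mathrm{Br}_n .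
\]
The last two maps are injective by Step 1 and (B1). Hence $\ker\phi\Theta=K$, and $\ker\Theta\subset K$.

\emph{Step 3: $\Theta$ is injective on $K$.} Choose $\kappa_-\in(q_i,q_{i+1})$ and $\kappa_+\in(q_{i+1},q_{i+2})$, and put $E_L=\{\operatorname{Re}z<\kappa_+\}$, $E_R=\{\operatorname{Re}z>\kappa_-\}$. Let
\[
F_L=\pi_1(E_L\setminus\{q_1,\dots,q_i\},q_{i+1}),\qquad F_R=\pi_1(E_R\setminus\{q_{i+2},\dots,q_{n+1}\},q_{i+1}).
\]
The half-planes cover $\mathbb C$, and $E_L\cap E_R$ is a strip containing no $q_j$ with $j\neq i+1$. By (B2) and van Kampen's theorem, $\ker\phi=F_L*F_R$. On $G_L$ the map $\Theta$ is $\Theta_L$ followed by the inclusion of $\mathrm{Br}_{i+1}$, the braid group of $q_1,\dots,q_{i+1}$ in $E_L$; so it is injective on $K_L$. For $k\in K_L$, deleting strand $i+1$ from $\Theta_L(k)$ gives a braid in $\mathrm{Br}_i$ that is trivial in $\mathrm{Br}_n$ by Step 2, hence trivial by (B1). By (B2) for $E_L$, $\Theta(k)\in F_L$. Exchanging the sides, $\Theta$ maps $K_R$ injectively into $F_R$. The composite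
\[
K_L*K_R\longrightarrow K\xrightarrow{\ \Theta\ }F_L*F_R
\]
is a free product of injective homomorphisms, so it is injective. The first map is surjective, so $\Theta|_K$ is injective. With Step 2, $\ker\Theta=1$.
\end{proof}

Evenness of both exponents was used to kill $g_i,g_{i+1}$ in Step 1 and to delete strand $i+1$ in Step 2. It cannot be dropped: for $\mathbf d=(1,2,1)$ and $i=1$ the maps $\Theta_L$ and $\Theta_R$ are injective by the next lemma, while $\Theta$ is not, by Theorem~\ref{thm:counter} and (F1).

\subsection{The pieces}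

\begin{lemma}\label{lem:pieces}
The map $\Theta$ is injective in each of the following cases:
\begin{itemize}
\item[(a)] $n=1$ and $d_1$ arbitrary, or $n$ arbitrary and $\mathbf d=(1,\dots,1)$;
\item[(b)] $n\ge2$ and $\mathbf d=(1,\dots,1,2)$ or $\mathbf d=(2,1,\dots,1)$;
\item[(c)] $n\ge3$ and $\mathbf d=(2,1,\dots,1,2)$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The map $\Theta$ is multiplication by $d_1$ on $\mathbb Z$, or the identity.

(b) By symmetry let $\mathbf d=(1,\dots,1,2)$, so $M_{\mathbf d}=B_n$. By (F3) an element of $\ker\Theta$ has the form $x^{-1}y$ with $x,y\in\mathrm{Br}^+(B_n)$. Then $\mathbf T_{\mathbf d}(x)=\mathbf T_{\mathbf d}(y)$ in $\mathrm{Br}_{n+1}$, hence in $\mathrm{Br}^+(A_n)$ by (F1), and $x=y$ by Crisp's theorem.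

(c) Put $m=n-1\ge2$, so that $M_{\mathbf d}=\tilde C_m$. The result is in Allcock \cite{Allcock}; we give a derivation. The idea is to realize $A(\tilde C_m)$ as the braid group of $m$ points in a twice-punctured plane and to regard the punctures as two more strands.

\emph{The topological model of $A(\tilde C_m)$.} The affine Weyl group $W$ of type $\tilde C_m$ acts on $\mathbb R^m$, and on $\mathbb C^m$, as the group generated by the permutations of the coordinates, the sign changes, and the translations by $2\mathbb Z^m$. Its reflection hyperplanes are $z_j\in\mathbb Z$ and $z_j\pm z_k\in2\mathbb Z$ ($j\ne k$), and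
\[
\mathcal A=\{0<z_m<\dots<z_1<1\}\subset\mathbb R^m
\]
is an alcove. Number its walls $H_1=\{z_1=1\}$, $H_{j+1}=\{z_j=z_{j+1}\}$ for $1\le j<m$, and $H_{m+1}=\{z_m=0\}$. The reflections in these walls generate $W$, and their pairwise products have the orders $m'_{jk}$. Let $Y$ be the complement in $\mathbb C^m$ of the complexified reflection hyperplanes. By the theorem of Nguy\~{\^e}n Vi\d{\^e}t D\~ung \cite{Nguyen}, $\pi_1(Y/W)\cong A(\tilde C_m)$, with the following generators. The contractible image of $\mathcal A$ serves as base point. Take $x\in\mathcal A$ close to an interior point of the face of $\mathcal A$ on $H_j$, and let $x_0$ be the orthogonal projection of $x$ to $H_j$. The half-turn $\theta\mapsto x_0+e^{i\theta}(x-x_0)$, $0\le\theta\le\pi$, joins $x$ to its mirror image, so it is a loop in $Y/W$. Its class is $g_j$.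

\emph{Passage to configurations.} Let $X$ be the space of $m$-point subsets of $\mathbb C\setminus\{\pm1\}$. The map $z\mapsto\cos\pi z$ is a covering $\mathbb C\setminus\mathbb Z\to\mathbb C\setminus\{\pm1\}$, and $\cos\pi z=\cos\pi z'$ if and only if $z-z'\in2\mathbb Z$ or $z+z'\in2\mathbb Z$. Hence $z\mapsto\{w_1,\dots,w_m\}$, $w_j=\cos\pi z_j$, induces a homeomorphism $Y/W\to X$. It sends $\mathcal A$ to the real configurations $-1<w_1<\dots<w_m<1$. Adding the points $\pm1$ to a configuration defines a homomorphism $\iota:\pi_1(X)\to\mathrm{Br}_{m+2}=\mathrm{Br}_{n+1}$. We compute $\iota(g_j)$; let $\varrho>0$ be small.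
\begin{itemize}
\item For $H_{j+1}$ the half-turn is $z_j=\zeta+\varrho e^{i\theta}$, $z_{j+1}=\zeta-\varrho e^{i\theta}$ with $0<\zeta<1$. The points $w_j,w_{j+1}$ stay near $\cos\pi\zeta$, and the argument of $w_{j+1}-w_j=2\sin(\pi\zeta)\sin(\pi\varrho e^{i\theta})$ changes from $0$ to $\pi$. So $\iota(g_{j+1})=\sigma_{j+1}$.
\item For $H_{m+1}$ it is $z_m=\varrho e^{i\theta}$, and the argument of $1-w_m=2\sin^2(\pi\varrho e^{i\theta}/2)$ changes from $0$ to $2\pi$. So $w_m$ makes a full counterclockwise turn around $1$, and $\iota(g_{m+1})=\sigma_{m+1}^2$.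
\item For $H_1$ it is $z_1=1-\varrho e^{i\theta}$, and $w_1+1=2\sin^2(\pi\varrho e^{i\theta}/2)$. So $\iota(g_1)=\sigma_1^2$.
\end{itemize}
Thus $\iota=\Theta$.

\emph{Injectivity of $\iota$.} Let $\tilde X$ be the space of triples $(\alpha,\beta,Q)$, where $\alpha\ne\beta$ are complex numbers and $Q$ is an $m$-point subset of $\mathbb C\setminus\{\alpha,\beta\}$. The inclusion $X\to\tilde X$, $Q\mapsto(-1,1,Q)$, has a continuous retraction, which applies to $Q$ the unique affine map of $\mathbb C$ with $\alpha\mapsto-1$, $\beta\mapsto1$. So it is injective on $\pi_1$. The map $(\alpha,\beta,Q)\mapsto Q\cup\{\alpha,\beta\}$ is a covering of the space of $(m+2)$-point subsets of $\mathbb C$, so it is injective on $\pi_1$ as well. The composite induces $\iota$.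
\end{proof}

\begin{remark}
One sees directly why the obstruction of Section~\ref{sec:counter} is absent for $\mathbf d=(2,1,2)$. Deleting the two middle strands sends $a^2$, $b$, $c^2$ to $1\in\mathrm{Br}_2$. It sends $\Delta^2$ to $\sigma_1^2$, because any two strands cross exactly once in the positive braid $\Delta$. So no nontrivial power of $\Delta^2$ lies in the subgroup generated by $a^2,b,c^2$.
\end{remark}

\subsection{The classification}

\begin{proof}[Proof of Theorem~\ref{thm:typeA}]
(ii)$\Rightarrow$(i): by (F1), $\mathrm{Br}^+(M_{\mathbf d})$ embeds in $A(M_{\mathbf d})$, and $\Theta$ restricted to it factors through $\mathbf T_{\mathbf d}$. (i)$\Rightarrow$(iii): this is Theorem~\ref{thm:counter} with Lemma~\ref{lem:restrict}.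

(iii)$\Rightarrow$(ii): we use induction on $n$; the case $n=1$ is Lemma~\ref{lem:pieces}(a). Let $n\ge2$. If $d_i$ and $d_{i+1}$ are both even for some $i$, then the restrictions of $\mathbf d$ to $L$ and $R$ satisfy the hypothesis of the theorem and (iii), so $\Theta_L$ and $\Theta_R$ are injective, and Lemma~\ref{lem:cut} applies. Otherwise all neighbors of an even entry are odd, hence equal to $1$. By hypothesis every even entry then equals $2$, and by (iii) it stands at an end of the path. So $\mathbf d$ has all interior entries equal to $1$ and both end entries in $\{1,2\}$, and $\mathbf d\neq(2,2)$. Lemma~\ref{lem:pieces} applies.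
\end{proof}

The two hypotheses on $\mathbf d$ enter only in this last step, where they reduce the uncuttable pieces to the list in Lemma~\ref{lem:pieces}. Odd exponents greater than $1$ must be excluded: $\mathbf d=(1,1,3)$ satisfies (iii), but $\mathbf T_{\mathbf d}$ is not injective by Theorem~\ref{thm:criterion}(b). An even exponent $d_i\ge4$ next to an exponent $1$, as in $\mathbf d=(1,4,1)$, produces a piece that Lemma~\ref{lem:pieces} does not cover.

\begin{thebibliography}{9}

\bibitem{Allcock} Allcock, \emph{Trans. AMS} 354 (2002).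

\bibitem{BGL} Arkady Berenstein, Jacob Greenstein and Jian-Rong Li, \emph{Artin monoids, their homomorphisms and twins}, arXiv:2606.26776 (2026).

\bibitem{BS} Brieskorn and Saito, \emph{Invent. Math.} 17 (1972).

\bibitem{Nguyen} Nguy\~{\^e}n Vi\d{\^e}t D\~ung, \emph{Topology} 22 (1983).

\bibitem{Paris} Paris, \emph{Comment. Math. Helv.} 77 (2002).

\end{thebibliography}
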